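\title{The list flexibility number can exceed the coloring number}

\begin{abstract}
In list coloring with requests, some vertices ask for a particular color from their lists, and one wants a proper coloring that grants a fixed fraction of the requests. The best fraction one can hope for is $1/\rho(G)$, where $\rho(G)$ is the Hall ratio, and the list flexibility number $\chi_{\ell\mathrm{flex}}(G)$ is the smallest list size that guarantees it. We show that $\chi_{\ell\mathrm{flex}}(G)$ can exceed the coloring number $\operatorname{col}(G)$: there are bipartite graphs with $\operatorname{col}(G)=3$ and $\chi_{\ell\mathrm{flex}}(G)$ arbitrarily large. For all $s\ge2$ and $k\ge 2s-1$ we construct a connected graph with $\chi(G)=\rho(G)=s$, $\operatorname{col}(G)=s+1$, $\Delta(G)=k$ and $\chi_{\ell\mathrm{flex}}(G)=\Delta(G)+1$, and we determine all pairs $a\le m$ that occur as $(\operatorname{col}(G),\chi_{\ell\mathrm{flex}}(G))$.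
\end{abstract}

\section{The problem and the results}

All graphs are nonempty, finite and simple. A \emph{list assignment} $L$ of a graph $G$ gives each vertex $v$ a finite set $L(v)$ of colors; it is a \emph{$k$-assignment} if $|L(v)|=k$ for all $v$. A \emph{proper $L$-coloring} is a map $f$ with $f(v)\in L(v)$ for all $v$ and $f(v)\ne f(w)$ for every edge $vw$. The \emph{list chromatic number} $\chi_\ell(G)$ is the smallest $k$ such that a proper $L$-coloring exists for every $k$-assignment $L$.

A \emph{request} of $L$ is a function $r$ with nonempty domain $D\subseteq V(G)$ and $r(v)\in L(v)$ for $v\in D$. A coloring $f$ \emph{satisfies} the request at $v\in D$ if $f(v)=r(v)$. For $\epsilon\in[0,1]$, the triple $(G,L,r)$ is \emph{$\epsilon$-satisfiable} if some proper $L$-coloring satisfies at least $\epsilon|D|$ requests. The pair $(G,L)$ is \emph{$\epsilon$-flexible} if $(G,L,r)$ is $\epsilon$-satisfiable for every request $r$ of $L$, and $G$ is \emph{$(k,\epsilon)$-flexible} if $(G,L)$ is $\epsilon$-flexible for every $k$-assignment $L$.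

How large can $\epsilon$ be? If all vertices of $D$ request the same color, the satisfied ones form an independent set, however long the lists are. The relevant parameter is therefore the \emph{Hall ratio}
\[
\rho(G)=\max_{\emptyset\ne H\subseteq G}\frac{|V(H)|}{\alpha(H)},
\]
where $H$ ranges over the nonempty subgraphs of $G$ and $\alpha$ is the independence number. The following result is due to Kaul, Mathew, Mudrock and Pelsmajer; $\Delta(G)$ denotes the maximum degree.

\begin{proposition}\label{prop:known}
If $\epsilon>1/\rho(G)$, then $G$ is not $(k,\epsilon)$-flexible for any $k$. If $\epsilon\le1/\rho(G)$, then $G$ is $(\Delta(G)+1,\epsilon)$-flexible.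
\end{proposition}

So $1/\rho(G)$ is the best possible fraction, and one asks how long the lists must be to reach it. The \emph{list flexibility number} $\chi_{\ell\mathrm{flex}}(G)$ is the smallest $k$ such that $G$ is $(k,1/\rho(G))$-flexible. Flexibility of $(G,L)$ includes the existence of a proper $L$-coloring, so
\begin{equation}\label{eq:chain}
\chi(G)\le\chi_\ell(G)\le\chi_{\ell\mathrm{flex}}(G)\le\Delta(G)+1 .
\end{equation}

The \emph{coloring number} $\operatorname{col}(G)$ is the smallest $k$ such that the vertices of $G$ can be ordered so that each has fewer than $k$ neighbors preceding it; it is one plus the degeneracy of $G$. Coloring greedily along such an ordering gives $\chi_\ell(G)\le\operatorname{col}(G)\le\Delta(G)+1$. Thus $\operatorname{col}(G)$ and $\chi_{\ell\mathrm{flex}}(G)$ lie in the same interval, and we consider the following question from \cite{BBBHMNSS}.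

\begin{quote}
Is there a graph $G$ with $\chi_{\ell\mathrm{flex}}(G)>\operatorname{col}(G)$?
\end{quote}

The simplest evidence points to the answer no. The bound $\Delta(G)+1$ in \eqref{eq:chain} comes from a greedy coloring, and for $\chi_\ell$ the greedy bound improves from $\Delta(G)+1$ to $\operatorname{col}(G)$. Regular graphs have $\operatorname{col}(G)=\Delta(G)+1$, so they satisfy $\chi_{\ell\mathrm{flex}}(G)\le\operatorname{col}(G)$. At the other extreme, forests have coloring number at most $2$ and arbitrary maximum degree, and for them the two parameters agree (Proposition~\ref{prop:forest}). Nevertheless the answer is yes, already for coloring number $3$.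

\begin{theorem}\label{thm:first}
For every $k\ge2$ there is a bipartite graph $G$ with $\rho(G)=2$ and $\operatorname{col}(G)=3$ that is not $(k,1/2)$-flexible. Hence $\chi_{\ell\mathrm{flex}}(G)\ge k+1$. In particular, $k=3$ gives $\chi_{\ell\mathrm{flex}}(G)\ge4>3=\operatorname{col}(G)$.
\end{theorem}

Consequently $\chi_{\ell\mathrm{flex}}(G)$ is not bounded by any function of $\operatorname{col}(G)$, $\chi(G)$ and $\rho(G)$. A more economical construction shows that even the upper bound in \eqref{eq:chain} can be attained while the coloring number stays fixed.

\begin{theorem}\label{thm:sharp}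
For all integers $s\ge2$ and $k\ge2s-1$ there is a connected graph $G$ with
\[
\chi(G)=\rho(G)=s,\qquad \operatorname{col}(G)=s+1,\qquad \Delta(G)=k,\qquad \chi_{\ell\mathrm{flex}}(G)=k+1=\Delta(G)+1 .
\]
\end{theorem}

For $s=2$ these graphs are bipartite with coloring number $3$ and realize every maximum degree $k\ge3$; the case $k=3$ is a connected subcubic bipartite graph with $\operatorname{col}(G)=3$ and $\chi_{\ell\mathrm{flex}}(G)=4$. Finally, we determine which pairs of values occur in the range $\operatorname{col}(G)\le\chi_{\ell\mathrm{flex}}(G)$.

\begin{theorem}\label{thm:pairs}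
Let $1\le a\le m$ be integers. A graph with $\operatorname{col}(G)=a$ and $\chi_{\ell\mathrm{flex}}(G)=m$ exists if and only if $a=m$ or $a\ge3$. For $a\ge3$ the graph can be chosen bipartite with $\chi_{\ell\mathrm{flex}}(G)=\Delta(G)+1$. In particular, $\operatorname{col}(G)\le2$ implies $\chi_{\ell\mathrm{flex}}(G)=\operatorname{col}(G)$.
\end{theorem}

For $k\ge3$ the case $s=2$ of Theorem~\ref{thm:sharp} contains Theorem~\ref{thm:first}. We prove Theorem~\ref{thm:first} separately, in Section~\ref{sec:edges}, because its construction shows the idea in the plainest form and explains the shape of the second construction in Section~\ref{sec:paths}.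

\section{Basic facts}\label{sec:basic}

We include the short proof of Proposition~\ref{prop:known}, since it shows where an attempt to replace $\Delta(G)+1$ by $\operatorname{col}(G)$ breaks down.

\begin{proof}[Proof of Proposition~\ref{prop:known}]
Let $H$ attain the maximum in the definition of $\rho(G)$. Give every vertex the list $\{1,\dots,k\}$ and let every vertex of $D=V(H)$ request color $1$. In a proper coloring the satisfied vertices are independent in $G$, hence in $H$, so there are at most $\alpha(H)=|D|/\rho(G)$ of them. This proves the first statement.

For the second, let $L$ be a $(\Delta(G)+1)$-assignment and $r$ a request with domain $D$. The induced subgraph $G[D]$ has an independent set $I$ with $|I|\ge|D|/\rho(G)$. Color each $v\in I$ with $r(v)$, and then color the other vertices one at a time; each has at most $\Delta(G)$ neighbors and $\Delta(G)+1$ available colors.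
\end{proof}

The second argument colors $I$ first. If the lists have size $\operatorname{col}(G)$ and the remaining vertices are colored along an optimal ordering, a vertex must also avoid the colors of its neighbors in $I$ that come \emph{later} in the ordering, and these can exhaust its list. Our examples have this shape: vertices of large degree come early in the ordering, and the requests sit on their later neighbors.

Since $\chi_{\ell\mathrm{flex}}(G)$ is defined as a smallest value, a lower bound must exclude all shorter lists. The next lemma reduces this to one list size.

\begin{lemma}\label{lem:mono}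
If $G$ is $(k',\epsilon)$-flexible and $k\ge k'$, then $G$ is $(k,\epsilon)$-flexible. Hence, if $G$ is not $(k,1/\rho(G))$-flexible, then $\chi_{\ell\mathrm{flex}}(G)\ge k+1$.
\end{lemma}

\begin{proof}
Let $L$ be a $k$-assignment and $r$ a request with domain $D$. Choose $k'$-subsets $L'(v)\subseteq L(v)$ with $r(v)\in L'(v)$ for $v\in D$. Then $r$ is a request of $L'$, and every proper $L'$-coloring is a proper $L$-coloring.
\end{proof}

\begin{lemma}\label{lem:hall}
If $G$ is $s$-colorable and contains $K_s$, then $\chi(G)=\rho(G)=s$. In particular, a bipartite graph with an edge has $\rho(G)=2$.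
\end{lemma}

\begin{proof}
The clique gives $\chi(G)\ge s$ and $\rho(G)\ge s$. In a proper $s$-coloring of $G$, some color class meets a given nonempty subgraph $H$ in at least $|V(H)|/s$ vertices, so $\alpha(H)\ge|V(H)|/s$ and $\rho(G)\le s$.
\end{proof}

\begin{lemma}\label{lem:col}
If $G$ has a subgraph $H$ of minimum degree at least $d$, then $\operatorname{col}(G)\ge d+1$. The coloring number of a disjoint union is the maximum of the coloring numbers of its parts.
\end{lemma}

\begin{proof}
In any ordering of $V(G)$, the last vertex of $H$ is preceded by all its neighbors in $H$. For the second statement, concatenate optimal orderings of the parts for the upper bound and restrict an optimal ordering of the union for the lower bound.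
\end{proof}

Together with $\operatorname{col}(G)\le\Delta(G)+1$, the lemma gives $\operatorname{col}(G)=d+1$ for $d$-regular $G$. It also shows that a graph with an edge has $\operatorname{col}(G)\ge2$ and a graph with a cycle has $\operatorname{col}(G)\ge3$.

\section{Forests and the four-cycle}\label{sec:forest}

\begin{proposition}\label{prop:forest}
If $\operatorname{col}(G)\le2$, then $\chi_{\ell\mathrm{flex}}(G)=\operatorname{col}(G)$.
\end{proposition}

\begin{proof}
If $\operatorname{col}(G)=1$, then $G$ has no edge, and \eqref{eq:chain} gives $\chi_{\ell\mathrm{flex}}(G)=1$.

Let $\operatorname{col}(G)=2$. Then $G$ has an edge and no cycle, so it is a forest with $\rho(G)=2$ and $\chi_{\ell\mathrm{flex}}(G)\ge\chi(G)=2$. Let $L$ be a $2$-assignment. It suffices to find proper $L$-colorings $f$ and $g$ with $\{f(v),g(v)\}=L(v)$ for every $v$: for any request with domain $D$, each $v\in D$ is then satisfied by exactly one of $f$ and $g$, so one of them satisfies at least $|D|/2$ requests.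

Root each component, give the two colors of each root to $f$ and $g$ in either order, and treat the other vertices so that parents come before children. Let $v$ have parent $p$, where $f(p)\ne g(p)$, and let $L(v)=\{\alpha,\beta\}$. When $v$ is treated, $p$ is its only colored neighbor. The choice $(f(v),g(v))=(\alpha,\beta)$ fails only if $f(p)=\alpha$ or $g(p)=\beta$, and the choice $(\beta,\alpha)$ fails only if $f(p)=\beta$ or $g(p)=\alpha$. If both fail, one of four combinations holds: $f(p)=\alpha$ and $f(p)=\beta$; $g(p)=\beta$ and $g(p)=\alpha$; $f(p)=\alpha=g(p)$; $g(p)=\beta=f(p)$. The first two contradict $\alpha\ne\beta$, and the last two contradict $f(p)\ne g(p)$. So one choice works.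
\end{proof}

The proof uses that each vertex meets only one colored neighbor. With a cycle the conclusion $\chi_{\ell\mathrm{flex}}(G)=2$ can fail, even for a bipartite graph and a single request.

\begin{example}\label{ex:c4}
Let $C_4=v_1v_2v_3v_4$ have lists $\{1,2\},\{1,3\},\{3,4\},\{1,4\}$ in this order, and let $v_1$ alone request color $1$. To satisfy half of one request is to satisfy it. If $f(v_1)=1$, then $f(v_2)=3$, then $f(v_3)=4$, and both colors of $v_4$ appear on its neighbors. So $C_4$ is not $(2,1/2)$-flexible. Since $\rho(C_4)=2$ and $\Delta(C_4)=2$, Lemma~\ref{lem:mono} and \eqref{eq:chain} give $\chi_{\ell\mathrm{flex}}(C_4)=3=\operatorname{col}(C_4)=\Delta(C_4)+1$.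
\end{example}

\section{Requests that act as edges}\label{sec:edges}

A vertex whose neighbors request all the colors of its list is not yet an obstruction. In the star $K_{1,k}$ with $k\ge2$, let the center have list $\{1,\dots,k\}$ and let the leaves request $1,\dots,k$. Giving up one request frees a color for the center, and $k-1\ge k/2$ requests remain satisfied. The difficulty is this slack: only the fraction $1/\rho(G)$ is demanded. We remove it by using requests for which that fraction is also the maximum, clique by clique.

\begin{lemma}\label{lem:tight}
Let $r$ be a request whose domain $D$ is partitioned into cliques of size $s$, with $r$ constant on each clique. A proper coloring that satisfies at least $|D|/s$ requests satisfies exactly one request in each clique.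
\end{lemma}

\begin{proof}
Two satisfied vertices of one clique would be adjacent and have the same color. So each of the $|D|/s$ cliques contains at most one satisfied vertex, and the total reaches $|D|/s$ only if each contains one.
\end{proof}

This is the only place where the exact value $\epsilon=1/\rho(G)$ enters; for a smaller $\epsilon$ a coloring may skip some cliques entirely, and the lemma says nothing about any particular clique.

Take $s=2$ and a path $x\,u\,v\,y$ in which $u$ and $v$ both request $c$. If one of $u,v$ has color $c$, then $x$ and $y$ cannot both have color $c$: the vertex $u$ would block $x$, and $v$ would block $y$. As far as the color $c$ is concerned, the path acts as an edge $xy$. On the other hand it is cheap for the coloring number, because $u$ and $v$ have degree $2$ and can be placed last, and it keeps $x$ and $y$ on opposite sides of a bipartition. So we can simulate a bipartite graph of large list chromatic number inside a bipartite graph of coloring number $3$.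

\begin{example}\label{ex:k2}
Give the three vertices on each side of $K_{3,3}$ the lists $\{1,2\},\{1,3\},\{2,3\}$. No color lies in all three lists, so each side uses at least two of the three colors, some color is used on both sides, and there is no proper coloring. Now delete the nine edges, and for each former edge $xy$ and each color $c\in L(x)\cap L(y)$ add a path $x\,u\,v\,y$ whose inner vertices have $c$ in their lists and request it. The three pairs with equal lists receive two paths each and the other six pairs one each, so there are $12$ paths and $24$ requests. A proper coloring that satisfies $12$ requests satisfies one on each path. Some color $c$ is used on both sides, say at $x$ and $y$, and on the path added for $x,y,c$ neither inner vertex can have color $c$. So the new graph is not $(2,1/2)$-flexible.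
\end{example}

This example gives only $\chi_{\ell\mathrm{flex}}\ge3$, which equals the coloring number. To go further we need the counting argument for longer lists. We state it for $s$ classes, as Section~\ref{sec:paths} requires.

\begin{lemma}\label{lem:common}
Let $s,k\ge1$, let $Z$ be a set of $s(k-1)+1$ colors, and let $\mathcal E$ be the set of $k$-subsets of $Z$. For $1\le i\le s$ let $X_i=\{x_{i,e}:e\in\mathcal E\}$. If $f(x_{i,e})\in e$ for all $i$ and $e$, then some color $z\in Z$ belongs to $f(X_i)$ for every $i$.
\end{lemma}

\begin{proof}
If $Z\setminus f(X_i)$ contained a $k$-set $e$, then $f(x_{i,e})$ would lie both in $e$ and in $f(X_i)$. So each class misses at most $k-1$ colors, at most $s(k-1)<|Z|$ colors are missed by some class, and a remaining color is used by all classes.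
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:first}]
Let $Z=\{1,\dots,2k-1\}$ and let $\mathcal E$ be the set of $k$-subsets of $Z$. Start with vertex sets $X=\{x_e:e\in\mathcal E\}$ and $Y=\{y_e:e\in\mathcal E\}$ and no edges. For every triple $\tau=(e,e',c)$ with $e,e'\in\mathcal E$ and $c\in e\cap e'$, add two new vertices $u_\tau,v_\tau$ and the path $x_e\,u_\tau\,v_\tau\,y_{e'}$. Call the result $G$, and let $U$ and $V$ be the sets of all $u_\tau$ and all $v_\tau$.

Every edge joins $X\cup V$ to $Y\cup U$, so $G$ is bipartite, and $\rho(G)=2$ by Lemma~\ref{lem:hall}. In the ordering $X,Y,U,V$, vertices of $X\cup Y$ have no preceding neighbor, $u_\tau$ has one and $v_\tau$ has two, so $\operatorname{col}(G)\le3$. The vertices $x_e$ and $y_e$ are joined by $k\ge2$ internally disjoint paths, one for each $c\in e$, so $G$ has a cycle and $\operatorname{col}(G)=3$.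

Let $L(x_e)=L(y_e)=e$. For $\tau=(e,e',c)$ let $L(u_\tau)$ and $L(v_\tau)$ be any $k$-sets containing $c$, and let $r(u_\tau)=r(v_\tau)=c$; the domain of $r$ is $D=U\cup V$. Suppose that a proper $L$-coloring $f$ satisfies at least $|D|/2$ requests. By Lemma~\ref{lem:tight}, applied to the edges $u_\tau v_\tau$, one of $u_\tau,v_\tau$ is satisfied for every $\tau$. By Lemma~\ref{lem:common} with $s=2$, $X_1=X$ and $X_2=Y$, there are $e,e'$ and $c$ with $f(x_e)=f(y_{e'})=c$. Then $c\in e\cap e'$, so $\tau=(e,e',c)$ is one of our triples. But $u_\tau$ is adjacent to $x_e$ and $v_\tau$ to $y_{e'}$, so neither has color $c$, a contradiction.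

Thus $G$ is not $(k,1/2)$-flexible, and $\chi_{\ell\mathrm{flex}}(G)\ge k+1$ by Lemma~\ref{lem:mono}.
\end{proof}

\section{Powers of paths and the bound $\Delta+1$}\label{sec:paths}

The graph above is wasteful in its degrees. Each color lies in $\binom{2k-2}{k-1}$ sets of $\mathcal E$, so $x_e$ has degree $k\binom{2k-2}{k-1}$, which is $18$ for $k=3$, while the lower bound obtained for $\chi_{\ell\mathrm{flex}}$ is $4$. To prove Theorem~\ref{thm:sharp} we must bring this degree down to $k$, that is, to one edge for each color in the list. So for each color $z$ we want a single structure of small degree, to which every vertex with $z$ in its list is attached once, and which prevents $z$ from being used by all classes.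

For $s=2$ a long path does this. Split a path $u_1u_2\cdots u_{2B}$ into the \emph{blocks} $\{u_1,u_2\},\{u_3,u_4\},\dots$, and let all its vertices request $z$. By Lemma~\ref{lem:tight} each block has one vertex of color $z$, its first or its second. If a block uses its second vertex, the first vertex of the next block is adjacent to it, so that block also uses its second vertex. The pattern is therefore first, \dots, first, second, \dots, second. Attach the vertices of $X_1$ to first vertices of blocks in the left half of the path, and the vertices of $X_2$ to second vertices of blocks in the right half, as in Figure~\ref{fig:path}. If a vertex of $X_1$ has color $z$, its block is forced to use the second vertex; then so is every block in the right half, and each attached vertex of $X_2$ has a neighbor of color $z$. Hence $z$ is not used by both classes.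

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\foreach \q in {1,3,5,7} \draw[dashed,rounded corners,gray] (\q-0.3,-0.28) rectangle (\q+1.3,0.28);
\draw (1,0)--(8,0);
\foreach \q/\t in {1/{x_{1,\{1,2\}}},3/{x_{1,\{1,3\}}},6/{x_{2,\{1,2\}}},8/{x_{2,\{1,3\}}}}
  {\draw (\q,0)--(\q,1.1); \node[draw,fill=white,inner sep=2.5pt,label=above:{$\t$}] at (\q,1.1) {};}
\foreach \q in {2,3,5,7} \draw[fill=white] (\q,0) circle (0.09);
\foreach \q in {1,4,6,8} \draw[fill=black] (\q,0) circle (0.09);
\foreach \q in {1,...,8} \node at (\q,-0.55) {$u_{\q}$};
\end{tikzpicture}
\caption{The path for color $1$ when there are two classes $X_1,X_2$ and the lists are the $2$-subsets of $\{1,2,3\}$. All $u_j$ request color $1$; dashed boxes are blocks; $x_{i,e}\in X_i$ has list $e$. The black vertices are one way to satisfy one request per block. Here $x_{1,\{1,3\}}$ may take color $1$, and then both vertices of $X_2$ shown have a black neighbor.}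
\label{fig:path}
\end{figure}

For Hall ratio $s$, Lemma~\ref{lem:tight} needs blocks that are cliques of size $s$, and consecutive blocks must be linked so that the same monotonicity holds. Both are achieved by the $(s-1)$st power of a path. For $s\ge2$ and $B\ge1$, let $P(s,B)$ have vertices $u_1,\dots,u_{sB}$, with $u_j$ adjacent to $u_{j'}$ if and only if $0<|j-j'|<s$. Write $u(b,a)=u_{(b-1)s+a}$ for $1\le b\le B$ and $1\le a\le s$. \emph{Block} $b$ is the set $\{u(b,1),\dots,u(b,s)\}$, which is a clique, and $a$ is the \emph{position} of $u(b,a)$.

\begin{lemma}\label{lem:fixed}
Let $S$ be an independent set of $P(s,B)$ that meets every block, and let $1\le b_1<b_2<\dots<b_s\le B$. Then $u(b_i,i)\in S$ for some $i$.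
\end{lemma}

\begin{proof}
Since blocks are cliques, $S$ contains exactly one vertex $u(b,a(b))$ of each block $b$. The indices of $u(b,a(b))$ and $u(b+1,a(b+1))$ differ by $s+a(b+1)-a(b)\ge1$. These vertices are nonadjacent, so the difference is at least $s$, that is, $a(b+1)\ge a(b)$. Hence $\varphi(i)=a(b_i)$ is a nondecreasing map from $\{1,\dots,s\}$ to itself, and we need a fixed point. Let $i$ be smallest with $\varphi(i)\le i$; it exists because $\varphi(s)\le s$. If $i=1$, then $\varphi(1)=1$. If $i\ge2$, then $\varphi(i)\ge\varphi(i-1)\ge i$, so $\varphi(i)=i$.
\end{proof}

The lemma dictates the attachments: cut the sequence of blocks into $s$ consecutive segments, and attach class $X_i$ at position $i$ in the blocks of segment $i$. For $s\ge3$ this does not stop two classes from sharing a color. It stops all $s$ classes from sharing one, which is what Lemma~\ref{lem:common} forces when there are $s(k-1)+1$ colors.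

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Let $n=s(k-1)+1$ and $Z=\{1,\dots,n\}$, and let $\mathcal E$ be the set of $k$-subsets of $Z$. Each $z\in Z$ lies in $M=\binom{n-1}{k-1}$ sets of $\mathcal E$; list them as $e^z_1,\dots,e^z_M$. The graph $G=G_{s,k}$ consists of
\begin{itemize}
\item an independent set $X=X_1\cup\dots\cup X_s$, where $X_i=\{x_{i,e}:e\in\mathcal E\}$;
\item for each $z\in Z$ a copy $P^z$ of $P(s,sM)$, with vertices $u^z_1,\dots,u^z_N$, where $N=s^2M$, also written $u^z(b,a)$;
\item for all $z\in Z$, $1\le i\le s$ and $1\le t\le M$, an edge from $x_{i,e^z_t}$ to $u^z((i-1)M+t,\,i)$.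
\end{itemize}
The vertex $x_{i,e}$ has exactly $k$ neighbors, one in each $P^z$ with $z\in e$, all at position $i$. Every $b\in\{1,\dots,sM\}$ equals $(i-1)M+t$ for exactly one pair $(i,t)$, so exactly one edge joins each block to $X$; in particular each $u^z_j$ has at most one neighbor in $X$.

\emph{Connectedness.} Each $P^z$ is connected, because $s\ge2$ makes consecutive vertices adjacent. Two colors $z,z'$ lie in a common $e\in\mathcal E$ since $2\le k\le n$, and $x_{1,e}$ has neighbors in $P^z$ and $P^{z'}$. Every vertex of $X$ has a neighbor in some $P^z$.

\emph{Chromatic number and Hall ratio.} Color $u^z(b,a)$ with $a$ and $x_{i,e}$ with $i+1$, modulo $s$. The color of $u^z_j$ is $j$ modulo $s$, and adjacent vertices of $P^z$ have indices differing by a positive amount less than $s$. All neighbors of $x_{i,e}$ have color $i\not\equiv i+1\pmod s$. So the coloring is proper, and since blocks are copies of $K_s$, Lemma~\ref{lem:hall} gives $\chi(G)=\rho(G)=s$.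

\emph{Coloring number.} Order $X$ first and then each $P^z$ by increasing index. The vertex $u^z_j$ is preceded by at most $s-1$ neighbors in $P^z$ and one in $X$, so $\operatorname{col}(G)\le s+1$. For the reverse inequality we show that $G$ has minimum degree at least $s$ and apply Lemma~\ref{lem:col}. Vertices of $X$ have degree $k\ge s$. The vertex $u^z_j$ has
\[
\min(j-1,s-1)+\min(N-j,s-1)
\]
neighbors in $P^z$. Let $2\le j\le N-1$; then both terms are at least $1$. If $j\ge s$, the first term is $s-1$. If $j<s$, then $N-j\ge s^2-s\ge s-1$, and the second term is $s-1$. In both cases the sum is at least $s$. The end vertices $u^z_1=u^z(1,1)$ and $u^z_N=u^z(sM,s)$ have $s-1$ neighbors in $P^z$ and one in $X$, from $(i,t)=(1,1)$ and $(i,t)=(s,M)$ respectively.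

\emph{Maximum degree.} Vertices of $X$ have degree $k$, and $u^z_j$ has degree at most $2(s-1)+1=2s-1\le k$. So $\Delta(G)=k$, and $\chi_{\ell\mathrm{flex}}(G)\le k+1$ by \eqref{eq:chain}.

\emph{$G$ is not $(k,1/s)$-flexible.} Let $L(x_{i,e})=e$, let $L(u^z_j)$ be any $k$-set containing $z$, and let $r(u^z_j)=z$ on the domain $D=\bigcup_{z\in Z}V(P^z)$. Suppose that a proper $L$-coloring $f$ satisfies at least $|D|/s$ requests. The blocks partition $D$ into cliques of size $s$ on which $r$ is constant, so by Lemma~\ref{lem:tight} every block contains a satisfied vertex. By Lemma~\ref{lem:common} some color $z$ is used in every class: for each $i$ there is a vertex of $X_i$ of color $z$. Its list contains $z$, so it is $x_{i,e^z_{t_i}}$ for some $t_i\in\{1,\dots,M\}$. Put $b_i=(i-1)M+t_i$; then $(i-1)M<b_i\le iM$, so $b_1<\dots<b_s$. The set $S$ of vertices of $P^z$ of color $z$ is independent and meets every block of $P^z$, so Lemma~\ref{lem:fixed} gives $i$ with $f(u^z(b_i,i))=z$. But $u^z(b_i,i)$ is adjacent to $x_{i,e^z_{t_i}}$, which also has color $z$, a contradiction.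

Since $\rho(G)=s$, Lemma~\ref{lem:mono} gives $\chi_{\ell\mathrm{flex}}(G)\ge k+1$.
\end{proof}

For $s=2$ and $k=3$ we have $n=5$, $|\mathcal E|=10$, $M=6$ and $N=24$, so $G_{2,3}$ consists of $20$ vertices of degree $3$ attached to five paths on $24$ vertices each, $140$ vertices in all.

\begin{remark}
The full hypothesis $k\ge2s-1$ is used only for $\Delta(G)=k$; the coloring number needs $k\ge s$, and the last step needs neither. For this construction the hypothesis cannot be dropped. If $k\ge2$, then $M=\binom{s(k-1)}{k-1}\ge2$, so block $2$ is attached to $X_1$, and $u^z(2,1)=u^z_{s+1}$ has $s-1$ neighbors on each side in $P^z$ and one in $X$. Its degree $2s-1$ exceeds $k$ when $k<2s-1$. The vertex $u_3$ in Figure~\ref{fig:path}, where $s=k=2$, is an instance.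
\end{remark}

\section{The pairs of values that occur}\label{sec:pairs}

\begin{proof}[Proof of Theorem~\ref{thm:pairs}]
The last sentence of the theorem is Proposition~\ref{prop:forest}. It shows that $a\le2$ forces $m=a$, which is the necessity of the condition, and also that $K_1$ and $K_2$ realize $a=m=1$ and $a=m=2$. It remains to realize the pairs with $3\le a\le m$ by bipartite graphs with $\chi_{\ell\mathrm{flex}}(G)=\Delta(G)+1$. If $m=3$, then $a=3$, and $C_4$ works by Example~\ref{ex:c4}.

Let $m\ge4$. Then $m-1\ge3=2\cdot2-1$, so the proof of Theorem~\ref{thm:sharp} provides the bipartite graph $G_{2,m-1}$, which has coloring number $3$ and maximum degree $m-1$ and is not $(m-1,1/2)$-flexible. We raise the coloring number to $a$ by adding a component. The component must not raise the Hall ratio, since that would lower the fraction of requests demanded; this rules out $K_a$, and we use $K_{a-1,a-1}$, which is bipartite and $(a-1)$-regular, hence of coloring number $a$.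

Let $G$ be the disjoint union of $G_{2,m-1}$ and $K_{a-1,a-1}$. It is bipartite, $\rho(G)=2$ by Lemma~\ref{lem:hall}, $\operatorname{col}(G)=\max(3,a)=a$ by Lemma~\ref{lem:col}, and $\Delta(G)=\max(m-1,a-1)=m-1$ because $a\le m$. So $\chi_{\ell\mathrm{flex}}(G)\le m$ by \eqref{eq:chain}. Take an $(m-1)$-assignment and a request of $G_{2,m-1}$ that is not $1/2$-satisfiable, give the vertices of $K_{a-1,a-1}$ arbitrary lists of size $m-1$, and keep the request and its domain unchanged. A proper coloring of $G$ satisfying half of the requests would restrict to such a coloring of $G_{2,m-1}$. Hence $G$ is not $(m-1,1/2)$-flexible, and Lemma~\ref{lem:mono} gives $\chi_{\ell\mathrm{flex}}(G)=m=\Delta(G)+1$.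
\end{proof}

\begin{thebibliography}{1}

\bibitem{BBBHMNSS}
Timothy Bennett, Michael C. Bowdoin, Haley Broadus, Daniel Hodgins, Jeffrey A. Mudrock, Adam K. Nusair, Gabriel Sharbel, and Joshua Silverman,
\emph{Maximizing Satisfied Vertex Requests in List Coloring},
arXiv:2412.15927 (2024).

\end{thebibliography}
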